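# Domination versus packing in connected subcubic graphs: $\gamma\le 2\rho$ fails

All graphs are finite and simple. We write $\Delta(G)$ for the maximum degree, $N[v]$ for the closed neighborhood of $v$ (the vertex $v$ together with its neighbors), and $d(u,v)$ for distance. A graph is *subcubic* if $\Delta(G)\le 3$, and *cubic* if every vertex has degree exactly $3$.

## Maximum degree two: paths and cycles

Two parameters measure, from opposite sides, how many closed neighborhoods fit into a graph.

**Definition (domination).** A set $A\subseteq V(G)$ is *dominating* if every vertex of $G$ is in $A$ or adjacent to a vertex of $A$. The *domination number* $\gamma(G)$ is the minimum size of a dominating set.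

**Definition (packing).** A *packing* is a set of vertices whose closed neighborhoods are pairwise disjoint. Equivalently, its vertices are pairwise at distance at least $3$, because $N[u]\cap N[v]\ne\emptyset$ exactly when $d(u,v)\le 2$. The *packing number* $\rho(G)$ is the maximum size of a packing.

A set is dominating exactly when it meets every $N[v]$. If $P$ is a packing, the sets $N[v]$ with $v\in P$ are disjoint and a dominating set meets each of them. So $\rho\le\gamma$ always. The question of this lecture is the reverse: how large can $\gamma$ be in terms of $\rho$?

When $\Delta(G)\le2$ and $G$ is connected, $G$ is a path (possibly $K_1$) or a cycle, and we can compute everything.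

*Cycles.* Let $n\ge3$ and $n=3q+r$ with $0\le r\le2$. Every closed neighborhood of $C_n$ has three vertices, so $\gamma(C_n)\ge n/3\ge\rho(C_n)$. Cut the cycle into $q$ consecutive blocks of three vertices, with $r$ consecutive vertices left over. The middles of the blocks have the blocks as closed neighborhoods, so they form a packing, and they dominate the blocks. If $r>0$, one further vertex dominates the at most two leftover vertices. Hence
$$\gamma(C_n)=\lceil n/3\rceil,\qquad \rho(C_n)=\lfloor n/3\rfloor. \tag{1}$$

*Paths.* On the path $v_1v_2\cdots v_n$ the set $\{v_1,v_4,v_7,\dots\}$ is a packing of size $\lceil n/3\rceil$. Blocks of three, with one more vertex for a leftover block, give a dominating set of size $\lceil n/3\rceil$. Since $\rho\le\gamma$, both parameters equal $\lceil n/3\rceil$.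

So $\gamma\le\rho+1\le2\rho$ whenever $G$ is connected and $\Delta(G)\le2$. Equality $\gamma=2\rho$ requires $\lceil n/3\rceil=2\lfloor n/3\rfloor$ on a cycle, which forces $n\in\{4,5\}$. Thus $C_4$ and $C_5$ are the only extremal graphs.

Here is a second proof of $\gamma\le 2\rho$ that does not use the list of graphs.

**Proposition 1.** If $G$ has minimum degree at least $1$, then $\gamma(G)\le\Delta(G)\rho(G)$.

*Proof.* Let $P$ be a packing of size $\rho(G)$, and let $Q$ be the set of all vertices that have a neighbor in $P$. We claim that $Q$ is dominating. A vertex of $P$ has some neighbor, and that neighbor lies in $Q$. A vertex $v\notin P$ cannot be added to $P$, so $d(u,v)\le2$ for some $u\in P$. If $d(u,v)=1$, then $v\in Q$. If $d(u,v)=2$, then the middle vertex of a path of length $2$ from $u$ to $v$ is in $Q$ and adjacent to $v$. Finally $|Q|\le\Delta(G)|P|$. $\square$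

For $\Delta=2$ this gives $\gamma\le2\rho$ again. Now let the degree go up to three. The same argument gives only $\gamma\le3\rho$, and we ask how far from the truth that is.

## Degree three: the factor three and its exceptional graphs

Proposition 1 is a result of Henning, Löwenstein and Rautenbach. It gives $\gamma\le3\rho$ for every connected subcubic graph (for $K_1$, which has minimum degree $0$, we have $\gamma=\rho=1$). They also determine equality.

**Theorem 2 (Henning, Löwenstein, Rautenbach).** There are exactly three connected graphs $G$ with $\Delta(G)\le3$ and $\gamma(G)=3\rho(G)$.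

They are denoted $H_1,H_2,H_3$. Below we use only this defining property: a connected subcubic graph is one of them if and only if $\gamma=3\rho$.

Two of the three can be seen by hand.

*The Möbius ladder $M_8$.* It has vertices $0,1,\dots,7$, the rim edges $i(i+1)$ modulo $8$, and the chords $04,15,26,37$. The neighbors of $i$ are $i\pm1$ and $i+4$. From $i$ we reach $i\pm2$ along the rim and $i+4\pm1$ by a chord and a rim edge, so the diameter is $2$ and $\rho=1$. Two closed neighborhoods have four vertices each and intersect, because the diameter is $2$. So together they cover at most seven of the eight vertices, and $\gamma\ge3$. By Proposition 1, $\gamma=3=3\rho$.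

*The Petersen graph.* It is cubic with $10$ vertices and diameter $2$, so $\rho=1$. Two vertices dominate at most $8<10$ vertices, so $\gamma\ge 3$, and again $\gamma=3=3\rho$.

Compare $\Delta\le2$, where the ratio $2$ occurs only for $C_4$ and $C_5$. The following conjecture, from Eun-Kyung Cho and Minki Kim, "Independent domination versus packing in subcubic graphs", arXiv:2307.05119 (2023), asks whether the ratio drops sharply once the extremal graphs are set aside.

**Conjecture.** Every connected subcubic graph $G$ except the three graphs $H_1,H_2,H_3$ satisfies $\gamma(G)\le2\rho(G)$.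

By Theorem 2 this says: if $G$ is connected and subcubic and $\gamma(G)\ne3\rho(G)$, then $\gamma(G)\le2\rho(G)$. So a counterexample is a connected subcubic graph with $2\rho<\gamma<3\rho$.

For $\rho=1$ the conjecture holds: $\gamma\le3$, and $\gamma=3$ would mean $\gamma=3\rho$.

**A natural attempt at a proof.** In the proof of Proposition 1, each $u\in P$ is responsible for a territory $T_u$ inside the ball of radius $2$ around $u$, and its three neighbors dominate $T_u$. To get $2\rho$ one would like to choose the territories so that two vertices suffice for each. The attempt stops when some $T_u$ consists of eight vertices, pairwise at distance at most $2$, that no two vertices of the graph dominate. The vertex set of $M_8$ is such a territory. The hypothesis excludes $M_8$ only as the whole graph. It says nothing about a slightly altered $M_8$ sitting inside a larger graph.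

This is where degree three differs from degree two. Subdividing an edge of a cycle creates a new vertex of degree $2$, and with $\Delta\le2$ nothing can be attached there. In a cubic graph the new vertex still has room for one edge. So let us try to open $M_8$ at an edge and glue copies together.

## The statements

The conjecture is false. The following will be proved.

**Theorem 3.** There is a connected subcubic graph $G_{20}$, on $20$ vertices, with $\gamma=7$, $\rho=3$, and a connected cubic graph $G_{28}$, on $28$ vertices, with $\gamma=9$, $\rho=4$. In both, $2\rho<\gamma\ne3\rho$, so both refute the conjecture.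

**Theorem 4.** Let $K$ be a connected graph with $\Delta(K)\le2$ (a path, possibly $K_1$, or a cycle), and let $V(K)=Z\sqcup W$. Let $\gamma_K(Z)$ be the minimum size of a set $S\subseteq V(K)$ such that $S\cap N_K[z]\ne\emptyset$ for every $z\in Z$. There is a connected subcubic graph $G(K,Z)$ with
$$\rho=3|Z|+2|W|,\qquad \gamma=6|Z|+4|W|+\gamma_K(Z)=2\rho+\gamma_K(Z).$$
If $K$ is a cycle and $W=\emptyset$, then $G(K,Z)$ is cubic.

The number $\gamma_K(Z)$ asks us to dominate only $Z$, with help from all of $K$. For example, let $K$ be the path $c_1c_2c_3$ and $Z=\{c_1,c_3\}$. Then $\gamma_K(Z)=1$, by $S=\{c_2\}$. On the path $c_1c_2c_3c_4$ with $Z=\{c_1,c_4\}$ it is $2$, since $N_K[c_1]$ and $N_K[c_4]$ are disjoint. Always $\gamma_K(Z)\le|Z|$, by $S=Z$, and $\gamma_K(V(K))=\gamma(K)$.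

**Corollary 5.**

1. For every $m\ge1$ there is a connected subcubic graph with $\rho=7m$, $\gamma=15m$. So for all real $c<15/7$ and $d$, the inequality $\gamma\le c\rho+d$ fails for infinitely many connected subcubic graphs.
2. For every $m\ge3$ there is a connected cubic graph with $\rho=3m$, $\gamma=6m+\lceil m/3\rceil$. So for all real $c<19/9$ and $d$, the inequality $\gamma\le c\rho+d$ fails for infinitely many connected cubic graphs.
3. For all integers $k\ge1$ and $r\ge7k-2$ there is a connected subcubic graph with $\rho=r$, $\gamma=2r+k$. Counterexamples with $\gamma=2\rho+1$ exist for every value $\rho\ge3$.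

In particular $\gamma-2\rho$ is unbounded, even for connected cubic graphs. The argument does not determine optimal constants: $G_{20}$ shows that the supremum of $\gamma/\rho$ over connected subcubic graphs with $\gamma\ne3\rho$ is at least $7/3$, and that is all we obtain. Nor does it decide whether there is a counterexample with $\rho=2$.

## Clusters and demands: keeping accounts of $\gamma-2\rho$

We need upper bounds on $\rho$ and lower bounds on $\gamma$ that add up over the parts of a graph.

**Definition (cluster).** A *cluster* of $G$ is a set of vertices that are pairwise at distance at most $2$ in $G$.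

Every $N[v]$ is a cluster, but not every cluster lies inside some $N[v]$: the whole vertex set of $M_8$ is a cluster. A packing contains at most one vertex of each cluster. So if $V(G)$ is partitioned into $k$ clusters, then $\rho(G)\le k$.

**Definition (demand).** A set $U\subseteq V(G)$ has *demand* at least $d$ if every dominating set $D$ of $G$ satisfies $|D\cap U|\ge d$.

For example, $N[v]$ has demand at least $1$ for every vertex $v$. If $U_1,\dots,U_q$ are pairwise disjoint with demands at least $d_1,\dots,d_q$, then $\gamma\ge d_1+\dots+d_q$. So if also $V(G)$ is partitioned into $k$ clusters,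
$$\gamma-2\rho\ \ge\ d_1+\dots+d_q-2k. \tag{2}$$
A piece that is a single cluster and has demand $3$ contributes $+1$. This is what we want from an opened $M_8$. The vertices used to connect the pieces must also be put into clusters, and each of those clusters costs $2$.

## Opening the Möbius ladder at a chord

Which edge of $M_8$ should be subdivided? Suppose we subdivide the rim edge $01$ by a vertex $q$. The neighbors of $0$ become $q,7,4$, and those of $2$ are $1,3,6$. So $0$ and $2$ are nonadjacent without a common neighbor, hence at distance at least $3$, and attaching something at $q$ does not change this. The eight old vertices are then no longer a cluster.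

Chords are better. In $M_8$ a path of length $2$ made of a chord and a rim edge can be replaced by one that uses the edges in the other order: $i,\ i+4,\ i+5$ becomes $i,\ i+1,\ i+5$. So no pair at distance $2$ needs the chord $04$, and the pair $0,4$ itself will be joined through the new vertex.

**Definition (the gadget $B$).** The graph $B$ has vertices $0,1,\dots,7,p$. Its edges are $i(i+1)$ modulo $8$, the chords $15,26,37$, and $p0,p4$. So $B$ is $M_8$ with the chord $04$ subdivided by $p$. We call $C=\{0,\dots,7\}$ the *core* and $p$ the *port*.

The neighborhoods of the core vertices are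
$$\begin{array}{ll}
0:\{1,7,p\} & \quad 4:\{3,5,p\}\\
1:\{0,2,5\} & \quad 5:\{4,6,1\}\\
2:\{1,3,6\} & \quad 6:\{5,7,2\}\\
3:\{2,4,7\} & \quad 7:\{6,0,3\}
\end{array}$$

**Definition (attached).** The gadget $B$ is *attached* in $G$ if $B$ is an induced subgraph of $G$, the port $p$ has exactly one neighbor outside $B$, and no core vertex has a neighbor outside $B$.

For instance, take two disjoint copies of $B$ and join their ports by an edge. Both copies are attached.

**Lemma 6.** Let $B$ be attached in $G$.

(a) Any two core vertices are at distance at most $2$ in $G$. So the core is a cluster.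

(b) Every dominating set $D$ of $G$ satisfies $|D\cap V(B)|\ge3$. So $V(B)$ has demand at least $3$.

(c) The set $\{p,2,6\}$ dominates $V(B)$ and the outside neighbor of $p$.

(d) $N[2]\cap N[t]=\emptyset$ for every vertex $t\notin C$.

*Proof.*

**(a): the core is a cluster.** It suffices to bound distances inside $B$. The maps $i\mapsto i+4$ and $i\mapsto-i$ modulo $8$, both fixing $p$, are automorphisms of $B$. Indeed, both preserve the rim, and both preserve the edge set $\{p0,p4\}$. The first fixes each of the chords $15,26,37$ as an edge. The second exchanges $15$ and $37$ and fixes $26$. Under these maps the core splits into the orbits $\{0,4\}$, $\{1,3,5,7\}$, $\{2,6\}$. So we only have to start from $0$, $1$ and $2$.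

- From $0$: the core neighbors are $1,7$. Then $2,5$ are reached via $1$, then $3,6$ via $7$, and $4$ via $p$.
- From $1$: the neighbors are $0,2,5$. Then $7$ via $0$, then $3,6$ via $2$, and $4$ via $5$.
- From $2$: the neighbors are $1,3,6$. Then $0,5$ via $1$, and $4,7$ via $3$.

In each case all other core vertices have been reached.

**(b): the demand is three.** All neighbors of a core vertex lie in $B$, so $D\cap V(B)$ alone dominates the eight vertices of $C$. How many of them can one vertex of $B$ dominate? We have $|N[p]\cap C|=2$ and $|N[0]\cap C|=|N[4]\cap C|=3$. For $v\in\{1,2,3,5,6,7\}$ we have $N[v]\subseteq C$ and $|N[v]|=4$. Suppose at most two vertices of $B$ dominate $C$. To cover eight vertices there must be exactly two, $s\ne t$, each covering exactly four, with no overlap. Hence $s,t\in\{1,2,3,5,6,7\}$ and $N[s]\cap N[t]=\emptyset$. But $d(s,t)\le2$ by (a), so $N[s]$ and $N[t]$ intersect, a contradiction.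

**(c): three vertices suffice, and one unit reaches outside.** The port dominates $p,0,4$ and its outside neighbor, $2$ dominates $1,2,3$, and $6$ dominates $5,6,7$.

**(d): the vertex $2$ can always be packed.** We have $N[2]=\{1,2,3,6\}\subseteq C\setminus\{0,4\}$. If $t\notin C$, then $N[t]\cap C$ is $\{0,4\}$ when $t=p$, and empty otherwise, because core vertices have no neighbors outside $B$. $\square$

## Combining gadgets: one, two, and three copies

In the account (2), each copy of $B$ has demand $3$ and its core is one cluster, a balance of $+1$. The port is not in the core, so it needs another cluster.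

*One copy alone.* Let $G=B$. The cluster partition $C,\{p\}$ gives $\rho\le2$, and $\{2,p\}$ is a packing since $N[p]=\{p,0,4\}$ is disjoint from $N[2]=\{1,2,3,6\}$. So $\rho=2$. The set $\{p,2,6\}$ is dominating, so $\gamma\le3$. Thus $\gamma\le3<4=2\rho$: the port's cluster costs $2$, more than the gain of $1$.

*Two copies with their ports joined.* The clusters $C^1,C^2,\{p^1,p^2\}$ give $\rho\le3$, and $\{2^1,2^2,p^1\}$ is a packing by Lemma 6(d), so $\rho=3$. By Lemma 6(b) and (c), $\gamma=6$. Now $\gamma=2\rho$ exactly.

So one cluster containing two ports costs $2$ and the two gadgets earn $2$. We need one more unit, and there are two ways to get it. The cluster $\{p^1,p^2\}$ can be enlarged to some $N[x]$, which has four vertices: either we put a third port into it, or we put a vertex with its own demand into it.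

**Proof of Theorem 3.**

**The graph $G_{20}$: two ports and a leaf.** Take two disjoint copies $B^1,B^2$ of $B$ with ports $p^1,p^2$, a vertex $x$ and a vertex $\ell$. Add the edges $x\ell,xp^1,xp^2$. This graph is connected and has $2\cdot9+2=20$ vertices. The vertex $x$, the ports and the core vertices have degree $3$, and $\ell$ has degree $1$. So $\Delta=3$. Both copies are attached.

*Packing number.* The clusters $C^1$, $C^2$ and $\{x,\ell,p^1,p^2\}=N[x]$ partition the vertex set, so $\rho\le3$. The set $\{2^1,2^2,\ell\}$ is a packing: $N[2^1]$ and $N[2^2]$ lie in different cores, and both are disjoint from $N[\ell]$ by Lemma 6(d). So $\rho=3$.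

*Domination number.* A dominating set has at least $3$ vertices in each $B^i$ by Lemma 6(b), and at least one in $N[\ell]=\{x,\ell\}$. These three sets are disjoint, so $\gamma\ge7$. Conversely, the seven vertices $x$ and $p^i,2^i,6^i$ $(i=1,2)$ dominate: the copies are dominated by Lemma 6(c), and $x$ dominates itself and $\ell$. So $\gamma=7$.

Thus $\gamma=7>6=2\rho$ and $\gamma\ne9=3\rho$.

**The graph $G_{28}$: three ports.** Take three disjoint copies $B^1,B^2,B^3$ and a vertex $x$ adjacent to $p^1,p^2,p^3$. The graph is connected, has $3\cdot9+1=28$ vertices, and every vertex has degree $3$. The copies are attached.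

*Packing number.* The clusters $C^1,C^2,C^3$ and $N[x]=\{x,p^1,p^2,p^3\}$ partition the vertex set, so $\rho\le4$. The set $\{x,2^1,2^2,2^3\}$ is a packing, by Lemma 6(d) and because the $N[2^i]$ lie in different cores. So $\rho=4$.

*Domination number.* By Lemma 6(b), $\gamma\ge9$. By Lemma 6(c), the nine vertices $p^i,2^i,6^i$ dominate all copies and $x$. So $\gamma=9$.

Thus $\gamma=9>8=2\rho$ and $\gamma\ne12=3\rho$. $\square$

The conjecture is therefore false.

## Stringing copies along a path or a cycle

Both graphs exceed $2\rho$ by exactly $1$. Can the excess grow in a connected graph? In $G_{28}$ every vertex already has degree $3$. In $G_{20}$ the leaf $\ell$ has room for two more edges, so we can take many copies of $G_{20}$ and join their leaves into a path or cycle $K$.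

There is a catch. In $G_{20}$ the extra unit came from the demand of $N[\ell]=\{x,\ell\}$. Once the leaves are adjacent, their closed neighborhoods overlap, and one vertex of $K$ can dominate three former leaves at once. So $m$ copies need not give an excess of $m$. What survives is the number of vertices needed to dominate these vertices inside $K$.

The former leaves that carry a demand can be kept apart by vertices of $K$ that contribute nothing to $\gamma-2\rho$ and are dominated without help from $K$. A suitable neutral piece is a vertex $w$ attached to a vertex $y$, where $y$ also has a pendant leaf $\ell$ and a port $p$ as neighbors. It has two clusters, the core and $N[y]$, at cost $4$. Its demands are $3$ from $B$ and $1$ from $N[\ell]=\{\ell,y\}$. The balance is $0$. The vertex $y$ meets the second demand and also dominates $w$.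

**Proof of Theorem 4.**

**Construction: building $G(K,Z)$.** Start from $K$.

- For each $z\in Z$, add a vertex $x_z$ and two copies of $B$ with ports $p_z,p'_z$. Join $x_z$ to $z$, $p_z$ and $p'_z$.
- For each $w\in W$, add vertices $y_w,\ell_w$ and one copy of $B$ with port $p_w$. Join $y_w$ to $w$, $\ell_w$ and $p_w$.

Let $G=G(K,Z)$ be the result. It is connected, because $K$ is connected and each added piece is connected and joined to a vertex of $K$. A vertex of $K$ has degree $\deg_K+1\le3$. The vertices $x_z,y_w$, the ports and the core vertices have degree $3$, and each $\ell_w$ has degree $1$. So $G$ is subcubic. If $K$ is a cycle and $W=\emptyset$, then vertices of $K$ have degree $3$ and there are no $\ell_w$, so $G$ is cubic. Every copy of $B$ is attached, and there are $2|Z|+|W|$ copies. For $K=K_1$ and $Z=V(K)$ we get $G_{20}$, with $z$ as the leaf $\ell$.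

**Step 1: $\rho\le3|Z|+2|W|$, by a partition into clusters.** The vertex set is partitioned into

- the $2|Z|+|W|$ cores,
- the sets $N[x_z]=\{x_z,z,p_z,p'_z\}$ for $z\in Z$,
- the sets $N[y_w]=\{y_w,w,\ell_w,p_w\}$ for $w\in W$.

Each is a cluster, the cores by Lemma 6(a). Their number is $(2|Z|+|W|)+|Z|+|W|=3|Z|+2|W|$.

**Step 2: $\rho\ge3|Z|+2|W|$, by exhibiting a packing.** Take the vertex $2$ of every copy of $B$, all $p_z$ with $z\in Z$, and all $\ell_w$ with $w\in W$. The size is $(2|Z|+|W|)+|Z|+|W|$. The sets $N[2]$ lie in different cores. The set $N[p_z]$ consists of $p_z$, $x_z$ and the vertices $0,4$ of its own copy, and $N[\ell_w]=\{\ell_w,y_w\}$. These are pairwise disjoint. Since $p_z$ and $\ell_w$ are in no core, Lemma 6(d), applied to each copy, shows that $N[p_z]$ and $N[\ell_w]$ are disjoint from every $N[2]$. So this is a packing.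

**Step 3: $\gamma\ge6|Z|+4|W|+\gamma_K(Z)$, by disjoint demands.** Let $D$ be a dominating set. We count its vertices in three disjoint parts of the graph.

- In the copies of $B$: at least $3(2|Z|+|W|)=6|Z|+3|W|$ vertices, by Lemma 6(b).
- In the sets $N[\ell_w]=\{\ell_w,y_w\}$, which are disjoint from one another and from the copies of $B$: at least one vertex each, so at least $|W|$ in total.
- In $V(K)\cup\{x_z:z\in Z\}$, which is disjoint from all the sets above: let $D_0$ be the set of vertices of $D$ there. For $z\in Z$ we have $N[z]=N_K[z]\cup\{x_z\}$, which lies in this part. As $D$ dominates $z$, the set $D_0$ meets $N[z]$. Now replace each $x_z\in D_0$ by $z$, and call the result $S$. Then $S\subseteq V(K)$ and $|S|\le|D_0|$. For each $z\in Z$ the set $S$ meets $N_K[z]$: if $D_0$ contains a vertex of $N_K[z]$, that vertex is still in $S$, and otherwise $x_z\in D_0$, so $z\in S$. By definition of $\gamma_K(Z)$ we get $|D_0|\ge|S|\ge\gamma_K(Z)$.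

Adding up, $|D|\ge6|Z|+4|W|+\gamma_K(Z)$.

**Step 4: $\gamma\le6|Z|+4|W|+\gamma_K(Z)$, by exhibiting a dominating set.** Take $\{p,2,6\}$ in every copy of $B$, all $y_w$, and a set $S\subseteq V(K)$ of size $\gamma_K(Z)$ that meets $N_K[z]$ for every $z\in Z$. The size is $3(2|Z|+|W|)+|W|+\gamma_K(Z)$, as required. By Lemma 6(c) all copies of $B$ and all $x_z,y_w$ are dominated. Each $y_w$ dominates $w$ and $\ell_w$, and $S$ dominates $Z$. No vertices remain.

Steps 1 to 4 give $\rho=3|Z|+2|W|$ and $\gamma=6|Z|+4|W|+\gamma_K(Z)=2\rho+\gamma_K(Z)$. $\square$

If $Z\ne\emptyset$, then $1\le\gamma_K(Z)\le|Z|<\rho$, hence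
$$2\rho<\gamma<3\rho. \tag{3}$$
So every $G(K,Z)$ with $Z\ne\emptyset$ is a counterexample to the conjecture.

## Choosing $K$ and $Z$: the constants $15/7$ and $19/9$, and all $\rho\ge3$

By Theorem 4 we now only choose $K$ and $Z$. A vertex of $Z$ costs $3$ in $\rho$ and a vertex of $W$ costs $2$. The excess $\gamma-2\rho$ is $\gamma_K(Z)$. We repeatedly use this remark: if $Z$ contains $k$ vertices whose sets $N_K[z]$ are pairwise disjoint, then $\gamma_K(Z)\ge k$.

On a cycle, one vertex of $S$ serves at most three consecutive vertices. With all three in $Z$, a unit of excess costs $3+3+3=9$ in $\rho$, and with only one of them in $Z$ it costs $3+2+2=7$. The first choice gives cubic graphs, the second the better ratio.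

**Proof of Corollary 5.**

**Part 1: ratio $15/7$.** Let $K=C_{3m}=c_1c_2\cdots c_{3m}$ with $m\ge1$, and $Z=\{c_3,c_6,\dots,c_{3m}\}$. The sets $N_K[c_{3j}]=\{c_{3j-1},c_{3j},c_{3j+1}\}$, with indices modulo $3m$, are pairwise disjoint. So $\gamma_K(Z)\ge m=|Z|\ge\gamma_K(Z)$, and $\gamma_K(Z)=m$. Here $|W|=2m$, so
$$\rho=3m+2\cdot2m=7m,\qquad \gamma=14m+m=15m.$$
If $c<15/7$, then $\gamma-c\rho-d=(15-7c)m-d$ is positive for all large $m$. So $\gamma\le c\rho+d$ fails for all these $m$, and the graphs are distinct since their values of $\rho$ are.

**Part 2: cubic graphs.** Let $K=C_m$ with $m\ge3$ and $Z=V(K)$. Then $W=\emptyset$ and $G(K,Z)$ is cubic. By (1), $\gamma_K(Z)=\gamma(C_m)=\lceil m/3\rceil$. So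
$$\rho=3m,\qquad \gamma=6m+\lceil m/3\rceil\ge\tfrac{19}{3}m=\tfrac{19}{9}\rho.$$
For $c<19/9$ we get $\gamma-c\rho\ge\left(\tfrac{19}{3}-3c\right)m\to\infty$. So $\gamma\le c\rho+d$ fails for all large $m$. In particular $\gamma-2\rho=\lceil m/3\rceil$ is unbounded on connected cubic graphs.

**Part 3: prescribed $\rho$ and excess.** Fix $k\ge1$ and let $j\ge0$ be an integer. Adding a vertex of $W$ changes $\rho$ by $2$, so for a fixed number of vertices in $Z$ only one parity is reached. We therefore use two families, the second with one extra vertex in $Z$ that does not raise $\gamma_K(Z)$.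

*First family.* Let $K$ be the path $c_1\cdots c_{3k-2+j}$ and $Z=\{c_1,c_4,\dots,c_{3k-2}\}$, so $|Z|=k$ and $|W|=2(k-1)+j$. Distinct vertices of $Z$ are at distance at least $3$ on the path, so the sets $N_K[z]$ are pairwise disjoint. Hence $\gamma_K(Z)=k$. Here
$$\rho=3k+2\bigl(2(k-1)+j\bigr)=7k-4+2j,\qquad \gamma=2\rho+k.$$

*Second family.* Let $K$ be the path $c_1\cdots c_{3k-1+j}$ and $Z=\{c_1,c_4,\dots,c_{3k-2}\}\cup\{c_{3k-1}\}$, so $|Z|=k+1$ and $|W|=2(k-1)+j$. The sets $N_K[c_1],N_K[c_4],\dots,N_K[c_{3k-2}]$ are pairwise disjoint, so $\gamma_K(Z)\ge k$. The set $S=\{c_1,c_4,\dots,c_{3k-2}\}$ meets each of these sets, and it meets $N_K[c_{3k-1}]$ in $c_{3k-2}$, so $\gamma_K(Z)\le k$. Here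
$$\rho=3(k+1)+2\bigl(2(k-1)+j\bigr)=7k-1+2j,\qquad \gamma=2\rho+k.$$

The first family gives $\rho=7k-4,\ 7k-2,\ 7k,\dots$ and the second gives $\rho=7k-1,\ 7k+1,\dots$. Together they contain every integer $r\ge7k-2$.

For $k=1$ the two families give $\rho\in\{3,5,7,\dots\}\cup\{6,8,10,\dots\}$, that is, every $\rho\ge3$ except $4$, with $\gamma=2\rho+1$. These graphs are counterexamples by (3). The missing value is supplied by $G_{28}$, which has $\rho=4$ and $\gamma=9=2\rho+1$. So counterexamples with $\gamma=2\rho+1$ exist for every $\rho\ge3$. $\square$
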